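\title{Continua in stable leaves of cw-expansive homeomorphisms}

\begin{abstract}
Let $f$ be a continuum-wise expansive homeomorphism of a compact metric space. A continuum is stable if its diameter tends to zero under forward iteration, and the stable leaf of a point is the union of the stable continua through it. We prove that every continuum contained in a stable leaf, or in a countable union of stable leaves, is stable. This answers a question of Artigue on Peano continua; neither connectedness nor local connectedness of the space is needed. As a consequence, a continuum either is stable or meets $2^{\aleph_0}$ stable leaves. Small continua are handled by collapsing their maximal stable subcontinua and applying Baire's theorem to the quotient; arbitrary continua are handled by a minimality argument.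
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $(X,d)$ be a compact metric space and $f\colon X\to X$ a homeomorphism. A \emph{continuum} is a nonempty compact connected set; it is \emph{nondegenerate} if it has more than one point. The map $f$ is \emph{cw-expansive} (continuum-wise expansive) if there is a constant $c>0$ such that every nonempty connected set $A\subset X$ with $\operatorname{diam}f^n(A)<c$ for all $n\in\mathbb Z$ is a singleton. If $f$ is expansive, that is, if any two distinct points are moved at least $c$ apart by some iterate, then $f$ is cw-expansive. The weaker condition asks only that nondegenerate connected sets become visible at scale $c$, in the future or in the past.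

A continuum $A\subset X$ is \emph{stable} if $\operatorname{diam}f^n(A)\to0$ as $n\to+\infty$. The \emph{stable leaf} of $x\in X$ is the union of all stable continua containing $x$:
\[
Q(x)=\{y\in X:\ x,y\in A\text{ for some stable continuum }A\subset X\}.
\]
Three properties follow from the definitions and are used throughout.
\begin{enumerate}
\item[(S1)] A subcontinuum of a stable continuum is stable.
\item[(S2)] The union of two intersecting stable continua is a stable continuum, since the diameter of its $n$th iterate is at most the sum of the two diameters.
\item[(S3)] For each $n\in\mathbb Z$, a continuum $A$ is stable if and only if $f^n(A)$ is stable. Hence $f^n(Q(x))=Q(f^n(x))$.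
\end{enumerate}
The relation $y\in Q(x)$ is reflexive because points are stable, symmetric by definition, and transitive by (S2). So the stable leaves partition $X$.

A stable continuum lies in one leaf. The following question, posed in \cite{Artigue}, asks for the converse. A \emph{Peano continuum} is a compact, connected, locally connected metric space.

\medskip
\noindent\textbf{Question.} \emph{Let $f$ be a cw-expansive homeomorphism of a Peano continuum. Is every continuum contained in a stable leaf stable?}
\medskip

The issue is one of uniformity. Every $y\in Q(x)$ satisfies $d(f^n(x),f^n(y))\to0$, but the time that $y$ needs to come close to $x$ depends on $y$ and can be unbounded on the leaf. A leaf can be dense in $X$, and then points that are far apart along the leaf are close in $X$. A continuum $C\subset Q(x)$ is compact and connected in the topology of $X$, and a priori it may collect points from ever more remote parts of the leaf. For a hyperbolic toral automorphism a transverse coordinate prevents this at small scale (Example~\ref{ex:torus}), and this suggests the answer yes. On the other hand, the definition of cw-expansivity provides no such coordinate, and the statement fails if one drops the connectedness of $C$,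 the compactness of $C$, or cw-expansivity (Examples~\ref{ex:sharp} and~\ref{ex:circle}). The answer is yes, with no assumption on $X$ beyond compactness.

\begin{theorem}\label{thm:A}
Let $f$ be a cw-expansive homeomorphism of a compact metric space $X$, and let $x\in X$. Every continuum $C\subset Q(x)$ is stable.
\end{theorem}

\begin{theorem}\label{thm:B}
Let $f$ be a cw-expansive homeomorphism of a compact metric space $X$. If a continuum $C\subset X$ is contained in a countable union $\bigcup_{j\ge1}Q(x_j)$ of stable leaves, then $C$ is stable; in particular, $C$ lies in a single leaf.
\end{theorem}

Theorem~\ref{thm:A} is the case $x_j=x$ of Theorem~\ref{thm:B}, and a reader interested only in the question may ignore the index $j$ everywhere.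

The proof has three stages. Section~\ref{sec:uniform} extracts from cw-expansivity a scale $\delta$ below which stable continua contract at a uniform rate, and writes each leaf as an increasing union of stable continua. Section~\ref{sec:small} proves the theorem for continua of diameter at most $\delta$. Section~\ref{sec:large} removes the restriction on the diameter; this is immediate when $C$ is locally connected and is the main difficulty otherwise. Section~\ref{sec:dichotomy} counts the leaves met by a continuum that is not stable.

\section{A linear model and the role of the hypotheses}\label{sec:examples}

\begin{example}[Hyperbolic toral automorphisms]\label{ex:torus}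
Let $M$ be a $2\times2$ integer matrix with determinant $\pm1$ and real eigenvalues $\mu,\lambda$ with $|\mu|<1<|\lambda|$, for instance $M=\left(\begin{smallmatrix}2&1\\1&1\end{smallmatrix}\right)$. Let $E^s,E^u$ be the eigenlines, $\pi\colon\mathbb R^2\to\mathbb T^2=\mathbb R^2/\mathbb Z^2$ the projection, $d$ the flat metric, and $f(\pi(v))=\pi(Mv)$. Fix $\eta>0$ with $\eta(1+\|M\|)<1$; then $\eta<1/2$.

Suppose that $d(f^n(h),0)\le\eta$ for all $n$ in an interval $J$ of integers, and choose lifts $v_n$ of $f^n(h)$ with $|v_n|\le\eta$. For $n,n+1\in J$ the vector $Mv_n-v_{n+1}$ is an integer vector of norm less than $1$, so $v_{n+1}=Mv_n$. If $J=\mathbb Z$, the orbit $M^nv_0$ is bounded in both directions and $v_0=0$; applied to $h=y-y'$, this shows that $f$ is expansive, hence cw-expansive, with $c=\eta$. If $J=\{n\ge0\}$, then $v_0\in E^s$, so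
\begin{equation}\label{eq:loc}
d(f^n(h),0)\le\eta\ \text{ for all }n\ge0\quad\Longrightarrow\quad h\in W_{\mathrm{loc}}:=\pi(\{v\in E^s:|v|\le\eta\}).
\end{equation}
The leaf of $0$ is the invariant set $W=\pi(E^s)$. Indeed, images of segments of $E^s$ are stable, so $W\subset Q(0)$; and if $y\in Q(0)$, then $f^n(y)\to0$, so $f^N(y)\in W_{\mathrm{loc}}$ for some $N$ by \eqref{eq:loc}, and $y\in W$. The line $E^s$ contains no nonzero integer vector $k$, since otherwise the nonzero integer vectors $M^nk$ would tend to $0$. So $E^s$ has irrational slope and $W$ is dense.

Let $C\subset W$ be a continuum with $\operatorname{diam}C\le\eta$. We show by hand that $C$ is stable. The set $C$ lies in a closed ball of radius $\eta<1/2$, over which $\pi$ has a continuous inverse, so $C$ lifts to a continuum $\widetilde C\subset E^s+\mathbb Z^2$. Let $p\colon\mathbb R^2\to E^u$ be the projection along $E^s$. Then $p(\widetilde C)$ is connected and contained in the countable set $p(\mathbb Z^2)$, so it is a point. Hence $\widetilde C$ lies in a translate of $E^s$, and $\operatorname{diam}f^n(C)\le|\mu|^n\operatorname{diam}\widetilde C\to0$.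
\end{example}

This argument has three ingredients: small stable pieces contract at a uniform rate; the map $p$ collapses each of them to a point; and after the collapse, countability is incompatible with connectedness. Sections~\ref{sec:uniform} and~\ref{sec:small} rebuild these ingredients without linear structure.

\begin{example}[$C$ must be compact and connected]\label{ex:sharp}
In Example~\ref{ex:torus} the leaf $W$ itself is connected, invariant and has more than one point, so its iterates do not shrink. For a compact set, note that $W$ is dense and $W_{\mathrm{loc}}$ is closed with empty interior, so there are $h_k\in W\setminus W_{\mathrm{loc}}$ with $h_k\to0$. The set $S=\{0\}\cup\{h_k:k\ge1\}$ is compact and contained in $Q(0)$. By \eqref{eq:loc} there are $n_k\ge0$ with $d(f^{n_k}(h_k),0)>\eta$, and $n_k\to\infty$ because $f^n(h_k)\to0$ as $k\to\infty$ for each fixed $n$. So $\operatorname{diam}f^n(S)>\eta$ for infinitely many $n$.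
\end{example}

\begin{example}[$f$ must be cw-expansive]\label{ex:circle}
Let $S^1=\mathbb R\cup\{\infty\}$ be the one-point compactification of the line, with any compatible metric, and let $f(t)=t+1$, $f(\infty)=\infty$. This homeomorphism has a single fixed point, to which all points converge. For $y\in\mathbb R$ the arc $[y,+\infty)\cup\{\infty\}$ is stable, because its $n$th iterate $[y+n,+\infty)\cup\{\infty\}$ eventually lies in any neighborhood of $\infty$. So $Q(\infty)=S^1$. But $S^1$ is an invariant nondegenerate continuum, hence not stable.
\end{example}

\section{Facts from continuum theory}\label{sec:facts}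

The first four facts below can be found in \cite{Nadler} and \cite{IN}.

\begin{enumerate}
\item[(H)] \emph{Hyperspace.} The set of continua in a compact metric space $X$ is compact in the Hausdorff metric $d_H(A,B)=\max\{\sup_{a\in A}d(a,B),\sup_{b\in B}d(b,A)\}$. If $A_k\to A$, then every point of $A$ is a limit of points $a_k\in A_k$, and every limit point of a sequence $a_k\in A_k$ lies in $A$. For each $i\in\mathbb Z$ the function $A\mapsto\operatorname{diam}f^i(A)$ is continuous.
\item[(O)] \emph{Order arcs.} If $A$ is a continuum and $a\in A$, there is an increasing family of continua $A(t)$, $t\in[0,1]$, continuous in the Hausdorff metric, with $A(0)=\{a\}$ and $A(1)=A$.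
\item[(B)] \emph{Boundary bumping.} If $U$ is a nonempty proper open subset of a continuum $Y$, then every component of $\overline U$ meets $\partial U=\overline U\setminus U$.
\item[(I)] \emph{Chains.} The intersection of a nonempty family of continua that is totally ordered by inclusion is a continuum.
\end{enumerate}
We use Baire's theorem in this form: if a nonempty compact metrizable space is a countable union of closed sets, then one of them has nonempty interior. The substitute for the projection $p$ of Example~\ref{ex:torus} comes from the following lemma.

\begin{lemma}\label{lem:quotient}
Let $R$ be an equivalence relation on a compact metric space $Y$ that is closed in $Y\times Y$, and let $q\colon Y\to D=Y/R$ be the quotient map. Then $D$ is compact and metrizable. If the classes of $R$ are connected, then $q^{-1}(E)$ is a continuum for every continuum $E\subset D$.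
\end{lemma}

\begin{proof}
For closed $H\subset Y$ the set $q^{-1}(q(H))$ is the projection of the compact set $R\cap(H\times Y)$ to the second factor, so it is closed; hence $q$ is a closed map. Two distinct classes are disjoint closed sets and have disjoint open neighborhoods $U_1,U_2$; the sets $D\setminus q(Y\setminus U_i)$ are disjoint open neighborhoods of the corresponding points of $D$. So $D$ is a Hausdorff continuous image of a compact metric space, and such a space is compact and metrizable. Now let the classes be connected, and suppose that $q^{-1}(E)=H_1\cup H_2$ with $H_1,H_2$ disjoint, closed and nonempty. Each class in $q^{-1}(E)$ lies in $H_1$ or in $H_2$, so $q(H_1),q(H_2)$ are disjoint nonempty closed sets covering $E$, which contradicts the connectedness of $E$.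
\end{proof}

\section{Uniformly stable continua}\label{sec:uniform}

From now on $f$ is a cw-expansive homeomorphism of a compact metric space $X$ with constant $c$, and $\varepsilon\in(0,c)$ is fixed. Stability does not pass to Hausdorff limits: in Example~\ref{ex:torus}, longer and longer segments of $W$ converge to the whole torus. We therefore introduce a closed condition. A continuum $A$ is \emph{$\varepsilon$-stable} if $\operatorname{diam}f^n(A)\le\varepsilon$ for all $n\ge0$. By (H), a Hausdorff limit of $\varepsilon$-stable continua is an $\varepsilon$-stable continuum. The next two lemmas compare the two notions. They are the only places where cw-expansivity is used directly, each time through a limit that recenters a long orbit segment into a two-sided orbit.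

\begin{lemma}\label{lem:tau}
Let $\tau_n=\sup\{\operatorname{diam}f^n(A): A\ \varepsilon\text{-stable}\}$. Then $\tau_n\to0$ as $n\to\infty$. In particular, $\varepsilon$-stable continua are stable.
\end{lemma}

\begin{proof}
Otherwise there are $\rho>0$, integers $n_k\to\infty$ and $\varepsilon$-stable continua $A_k$ with $\operatorname{diam}f^{n_k}(A_k)\ge\rho$. By (H) we may assume that $f^{n_k}(A_k)$ converges to a continuum $B$, and $\operatorname{diam}B\ge\rho$. For $i\in\mathbb Z$ we have $n_k+i\ge0$ for large $k$, so $\operatorname{diam}f^i(B)=\lim_k\operatorname{diam}f^{n_k+i}(A_k)\le\varepsilon<c$. This contradicts cw-expansivity.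
\end{proof}

\begin{lemma}\label{lem:delta}
There is $\delta\in(0,\varepsilon)$ such that, if $A$ is a continuum, $n\ge0$, $\operatorname{diam}A\le\delta$ and $\operatorname{diam}f^n(A)\le\delta$, then $\operatorname{diam}f^i(A)\le\varepsilon$ for $0\le i\le n$.
\end{lemma}

\begin{proof}
Otherwise, for each $k>1/\varepsilon$ there are a continuum $A_k$ and $n_k\ge0$ such that $A_k$ and $f^{n_k}(A_k)$ have diameter at most $1/k$ and $\varphi_k(A_k)>\varepsilon$, where $\varphi_k(A)=\max_{0\le i\le n_k}\operatorname{diam}f^i(A)$. The iterates of $A_k$ may grow beyond $c$, so we first cut $A_k$ down. Along an order arc (O) from a point to $A_k$, the continuous function $\varphi_k$ goes from $0$ to a value above $\varepsilon$. Hence there is a continuum $B_k\subset A_k$ with $\varphi_k(B_k)=\varepsilon$, the maximum being attained at some $i_k\in[0,n_k]$.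

We have $i_k\to\infty$: if $i_k=i$ for infinitely many $k$, then $\operatorname{diam}f^i(B_k)=\varepsilon$ while $\operatorname{diam}B_k\le1/k$, against the uniform continuity of $f^i$. Also $n_k-i_k\to\infty$: if $n_k-i_k=l$ for infinitely many $k$, then $f^{-l}$ maps the sets $f^{n_k}(B_k)$, of diameter at most $1/k$, onto sets of diameter $\varepsilon$, against the uniform continuity of $f^{-l}$. Let $B$ be the limit of a subsequence of $f^{i_k}(B_k)$. Then $\operatorname{diam}B=\varepsilon>0$. For $j\in\mathbb Z$ we have $0\le i_k+j\le n_k$ for large $k$, so $\operatorname{diam}f^j(B)\le\varepsilon<c$. This contradicts cw-expansivity.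
\end{proof}

We fix this $\delta$ for the rest of the paper.

\begin{corollary}\label{cor:small}
A stable continuum $A$ with $\operatorname{diam}A\le\delta$ is $\varepsilon$-stable.
\end{corollary}

\begin{proof}
For all large $n$ we have $\operatorname{diam}f^n(A)\le\delta$, so Lemma~\ref{lem:delta} bounds every forward iterate of $A$ by $\varepsilon$.
\end{proof}

This corollary is what fails in Example~\ref{ex:circle}: for large $N$ the arc $[-2N,-N]$ is stable and small, but its $N$th iterate is $[-N,0]$.

By (S2), finitely many stable continua can be glued together. Infinitely many can be glued when they contract at the common rate $\tau_n$, and then the closure costs nothing.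

\begin{lemma}[Gluing]\label{lem:glue}
Let $K$ be a stable continuum and $\mathcal A$ any family of $\varepsilon$-stable continua, each meeting $K$. Then $M=\overline{K\cup\bigcup\mathcal A}$ is a stable continuum.
\end{lemma}

\begin{proof}
The set $K\cup\bigcup\mathcal A$ is connected, so $M$ is a continuum. Every point of $f^n(K\cup\bigcup\mathcal A)$ is within $\tau_n$ of a point of $f^n(K)$, and closure does not change diameters. Hence $\operatorname{diam}f^n(M)\le\operatorname{diam}f^n(K)+2\tau_n\to0$ by Lemma~\ref{lem:tau}.
\end{proof}

To use Baire's theorem we need each leaf to be a countable union of closed sets. We sort the stable continua through $x$ by the time after which they stay $\varepsilon$-small.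

\begin{lemma}[Exhaustion of a leaf]\label{lem:exhaust}
For every $x\in X$ there are stable continua $K_1(x)\subset K_2(x)\subset\cdots$ containing $x$ such that every stable continuum containing $x$ lies in some $K_m(x)$. Hence $Q(x)=\bigcup_mK_m(x)$.
\end{lemma}

\begin{proof}
Let $K_m(x)$ be the closure of the union of all continua $A\ni x$ for which $f^m(A)$ is $\varepsilon$-stable. Lemma~\ref{lem:glue} with $K=\{f^m(x)\}$ shows that $f^m(K_m(x))$ is a stable continuum, and so is $K_m(x)$ by (S3). If $f^m(A)$ is $\varepsilon$-stable, then so is $f^{m+1}(A)$; thus the sequence increases. If $A\ni x$ is stable, then $f^m(A)$ is $\varepsilon$-stable for large $m$, so $A\subset K_m(x)$.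
\end{proof}

In Example~\ref{ex:torus}, the argument for \eqref{eq:loc} with $\varepsilon$ in place of $\eta$ gives $K_m(0)=\pi(\{v\in E^s:|v|\le\varepsilon|\mu|^{-m}\})$.

\section{Small continua}\label{sec:small}

Let $C\subset\bigcup_jQ(x_j)=\bigcup_{j,m}K_m(x_j)$ be a continuum. Baire's theorem applied to $C$ gives an open subset of $C$ inside some $K_m(x_j)$, and boundary bumping then gives a nondegenerate stable subcontinuum of $C$. This contradicts nothing, since a continuum that is not stable may well contain stable pieces. As in Example~\ref{ex:torus}, we first collapse the maximal stable pieces of $C$ to points. In the quotient no nondegenerate continuum can have a stable preimage, and the same argument becomes a contradiction. The smallness of $C$ is what makes maximal pieces exist and the quotient Hausdorff.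

\begin{proposition}\label{prop:small}
Let $C$ be a continuum with $\operatorname{diam}C\le\delta$ that is contained in a countable union $\bigcup_jQ(x_j)$ of stable leaves. Then $C$ is stable, and hence $\varepsilon$-stable.
\end{proposition}

\begin{proof}
\emph{Maximal stable pieces.} For $z\in C$ let $L(z)$ be the union of all stable continua $A$ with $z\in A\subset C$. Each such $A$ has diameter at most $\delta$ and is $\varepsilon$-stable by Corollary~\ref{cor:small}. By Lemma~\ref{lem:glue} with $K=\{z\}$, the closure $\overline{L(z)}$ is a stable continuum, and $z\in\overline{L(z)}\subset C$. So $\overline{L(z)}$ is one of the sets $A$, and $L(z)=\overline{L(z)}$ is the largest stable subcontinuum of $C$ containing $z$; it is $\varepsilon$-stable. If $L(z)\cap L(w)\ne\emptyset$, then $L(z)\cup L(w)$ is a stable subcontinuum of $C$ containing $z$ and $w$, so $L(z)=L(w)$ by maximality. Thus the sets $L(z)$ partition $C$.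

\emph{The quotient.} The equivalence relation $w\in L(z)$ is closed. Indeed, let $z_k\to z$, $w_k\to w$ and $w_k\in L(z_k)$. A subsequence of $L(z_k)$ converges to an $\varepsilon$-stable subcontinuum of $C$ containing $z$ and $w$; it is stable by Lemma~\ref{lem:tau}, so $w\in L(z)$. By Lemma~\ref{lem:quotient} the quotient $D$ is a metrizable continuum, and the quotient map $q\colon C\to D$ pulls continua back to continua.

\emph{Baire's theorem in the quotient.} Suppose that $C$ is not stable. Then $C\ne L(z)$ for all $z$, so $D$ has more than one point. The compact sets $q(C\cap K_m(x_j))$ cover $D$, so there are $j,m$ and a nonempty open set $U\subset D$ with $U\subset q(C\cap K)$, where $K=K_m(x_j)$. Pick $e\in U$ and let $V$ be an open ball around $e$, so small that $\overline V\subset U$ and $V\ne D$. By (B), the component $E$ of $\overline V$ containing $e$ meets $\partial V$, and $e\notin\partial V$; so $E$ is nondegenerate. The continuum $q^{-1}(E)$ is a union of sets $L(z)$, each of which meets $K$ because $E\subset q(C\cap K)$. By Lemma~\ref{lem:glue}, $q^{-1}(E)$ lies in a stable continuum, so it is stable by (S1). Then $q^{-1}(E)\subset L(z)$ for any of its points $z$, and $E$ is a single point. This contradiction shows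 that $C$ is stable, and Corollary~\ref{cor:small} gives the last assertion.
\end{proof}

With Lemma~\ref{lem:tau}, and since $\tau_n\le\varepsilon$ by definition, we obtain a rate that does not depend on the leaf.

\begin{corollary}[Uniformity]\label{cor:uniform}
For every $\varepsilon\in(0,c)$ there are $\delta>0$ and a sequence $\tau_n\to0$ with $\tau_n\le\varepsilon$ such that every continuum $C$ with $\operatorname{diam}C\le\delta$ contained in some stable leaf satisfies $\operatorname{diam}f^n(C)\le\tau_n$ for all $n\ge0$.
\end{corollary}

\section{Arbitrary continua}\label{sec:large}

Throughout this section $C$ is a continuum contained in $\bigcup_{j\ge1}Q(x_j)$. By (S3), $f^n(C)\subset\bigcup_jQ(f^n(x_j))$, so Proposition~\ref{prop:small} applies to the small subcontinua of $f^n(C)$ for every $n$.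

\subsection*{Two special cases}

If $C$ is locally connected, it is covered by finitely many relatively open connected sets of diameter at most $\delta$. Their closures are stable by Proposition~\ref{prop:small}; since $C$ is connected, they can be added one at a time so that each meets the union of the previous ones, and $C$ is stable by (S2). Local connectedness of $X$ does not help, because it does not pass to subcontinua. The smallest example already shows the new idea.

\begin{example}[The $\sin(1/t)$ curve]\label{ex:sine}
Suppose that $C$ is homeomorphic to the closure of $\{(t,\sin(1/t)):0<t\le1\}$ in the plane. Let $I\subset C$ correspond to the limit segment and, for $0<s<1$, let $C_s\supset I$ correspond to the part with $t\le s$. The arc $I$ is stable by the locally connected case. Choose $n$ with $\operatorname{diam}f^n(I)<\delta$. The continua $C_s$ converge to $I$ as $s\to0$, so $\operatorname{diam}f^n(C_s)\le\delta$ for some $s$. By Proposition~\ref{prop:small} and (S3), $C_s$ is stable. Finally $C$ is the union of $C_s$ and an arc that meets it, so $C$ is stable.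
\end{example}

The bad points of $C$ lie in a stable set, and at a late time this set is so small that Proposition~\ref{prop:small} controls everything near it. In general the bad set need not be known to lie in a stable continuum: it has bad points of its own, and so on. To iterate, we read the example backward: \emph{if $C$ is not stable, then the bad set contains connected pieces of definite size at every time}. This property will be inherited by the bad set of the bad set and by decreasing intersections.

\subsection*{Tame sets and wild points}

Let $T_m=\bigcup_{j\le m}K_m(x_j)$ for $m\ge1$. These sets are compact and increasing, and $C\subset\bigcup_mT_m$ by Lemma~\ref{lem:exhaust}; for a single leaf, $T_m=K_m(x)$. A set is \emph{tame} if it is contained in some $T_m$. Subsets and finite unions of tame sets are tame. For a closed set $F\subset C$, a point $z\in F$ is \emph{wild in $F$} if no relatively open neighborhood of $z$ in $F$ is tame, and $F'$ denotes the set of these points. Put $r=\delta/2$.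

\begin{lemma}\label{lem:tame}
\begin{enumerate}
\item[(a)] A stable continuum that meets some $Q(x_j)$ is tame.
\item[(b)] If $S$ is tame, then there is $n\ge0$ such that every connected subset of $f^n(S)$ has diameter less than $r$.
\item[(c)] If $F\subset C$ is closed and nonempty, then $F'$ is closed and $F'\ne F$. If $F'=\emptyset$, then $F$ is tame.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $A$ be stable and $y\in A\cap Q(x_j)$, and let $B$ be a stable continuum containing $y$ and $x_j$. By (S2) and Lemma~\ref{lem:exhaust}, $A\cup B\subset K_m(x_j)$ for some $m$, and $K_m(x_j)\subset T_{\max(m,j)}$.

(b) Let $S\subset T_m$, choose $n$ such that the closed sets $S_j=f^n(K_m(x_j))$, $j\le m$, have diameter less than $r/m$, and let $A\subset f^n(S)$ be connected and nonempty. Consider the graph whose vertices are the indices $j$ with $S_j\cap A\ne\emptyset$, with an edge between $j$ and $l$ when $S_j\cap S_l\cap A\ne\emptyset$. This graph is connected, since otherwise its components would split $A$ into disjoint nonempty relatively closed sets. Two points of $A$ are therefore joined by a chain of at most $m$ successively intersecting sets $S_j$, so $\operatorname{diam}A\le m\max_{j\le m}\operatorname{diam}S_j<r$.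

(c) A tame relatively open subset of $F$ is a neighborhood of each of its points, so $F\setminus F'$ is relatively open. Baire's theorem applied to $F=\bigcup_m(F\cap T_m)$ gives a nonempty relatively open tame subset of $F$, and its points are not in $F'$. If $F'=\emptyset$, finitely many tame relatively open sets cover the compact set $F$.
\end{proof}

In Example~\ref{ex:sine}, part (a) shows that arcs in $C$ are tame; so $C'\subset I$ and $C''=\emptyset$.

\subsection*{Long sets}

Write $\overline B(w)=\{y:d(y,w)\le r\}$ and $\Sigma(w)=\{y:d(y,w)=r\}$. Let $F\subset C$ be closed, $z\in F$ and $n\ge0$. An \emph{$(n,z)$-spoke in $F$} is a continuum $A$ with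
\[
f^n(z)\in A\subset f^n(F)\cap\overline B(f^n(z)),\qquad A\cap\Sigma(f^n(z))\ne\emptyset .
\]
A nonempty closed set $F\subset C$ is \emph{long} if it has an $(n,z)$-spoke for every $n\ge0$ and every $z\in F$. A spoke satisfies $r\le\operatorname{diam}A\le2r=\delta$. The lower bound and Lemma~\ref{lem:tame}(b) show that \emph{a long set is not tame}; here it matters that spokes are required at all times, because the time in (b) depends on the tame set. The upper bound and Proposition~\ref{prop:small} show that \emph{every spoke is $\varepsilon$-stable}.

\begin{lemma}\label{lem:start}
If $C$ is not stable, then $C$ is long.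
\end{lemma}

\begin{proof}
Let $n\ge0$, $z\in C$ and $w=f^n(z)$. The continuum $f^n(C)$ is not stable, so $\operatorname{diam}f^n(C)>\delta$ by Proposition~\ref{prop:small}, and $f^n(C)\not\subset\overline B(w)$. Hence $U=\{y\in f^n(C):d(y,w)<r\}$ is a nonempty proper open subset of $f^n(C)$, with $\overline U\subset\overline B(w)$ and $\partial U\subset\Sigma(w)$. By (B), the component of $\overline U$ containing $w$ is an $(n,z)$-spoke in $C$.
\end{proof}

\begin{lemma}\label{lem:chain}
Let $\mathcal F$ be a nonempty family of long sets that is totally ordered by inclusion. Then $G=\bigcap\mathcal F$ is long.
\end{lemma}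

\begin{proof}
By compactness $G$ is closed and nonempty. Let $n\ge0$, $z\in G$ and $w=f^n(z)$. Spokes chosen independently in the members of $\mathcal F$ need not be nested, so we take the largest ones: for $F\in\mathcal F$ let $A_F$ be the component of $w$ in $f^n(F)\cap\overline B(w)$. It contains an $(n,z)$-spoke in $F$, so it meets $\Sigma(w)$, and $F_1\subset F_2$ implies $A_{F_1}\subset A_{F_2}$. By (I), $A=\bigcap_FA_F$ is a continuum with $w\in A\subset f^n(G)\cap\overline B(w)$. The nonempty compact sets $A_F\cap\Sigma(w)$ form a chain, so $A$ meets $\Sigma(w)$.
\end{proof}

The next lemma is the heart of the proof. A wild point is approached by points that escape from every $T_m$, and the spokes at these points converge to a spoke at the wild point. If the limit touched a point with a tame neighborhood, all the approximating spokes could be glued to one stable continuum, and the escaping points would be trapped in one $T_m$ (Figure~\ref{fig:spokes}).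

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.15]
\draw[dashed] (0,0) circle (2);
\draw[very thick] (0,0) .. controls (0.7,-0.2) and (1.3,0.2) .. (2,0) node[right] {$A$};
\draw (0,0.25) .. controls (0.7,0.05) and (1.3,0.45) .. (2,0.25);
\draw (0,0.55) .. controls (0.7,0.35) and (1.3,0.75) .. (2,0.55);
\draw (0,1) .. controls (0.7,0.8) and (1.3,1.2) .. (2,1) node[right] {$A_i$};
\draw[very thick,gray] (1,-0.9) -- (1,2.1) node[above,black] {$f^n(K)$};
\fill (0,0) circle (0.05) node[below left] {$f^n(z)$};
\fill (0,0.25) circle (0.035);
\fill (0,0.55) circle (0.035);
\fill (0,1) circle (0.035) node[left] {$f^n(z_i)$};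
\fill (1,0) circle (0.05) node[below right] {$f^n(y)$};
\fill (1,0.25) circle (0.035);
\fill (1,0.55) circle (0.035);
\fill (1,1) circle (0.035) node[above left] {$f^n(y_i)$};
\end{tikzpicture}
\caption{The configuration that cannot occur at a wild point $z$, seen at time $n$. Small continua $A_i$ through the points $f^n(z_i)$ converge to a continuum $A$ from $f^n(z)$ to the sphere of radius $r$. If they all met one stable continuum $f^n(K)$, their union with it would have stable closure, and the points $z_i\notin T_i$ would all lie in one set $T_m$.}\label{fig:spokes}
\end{figure}

\begin{lemma}\label{lem:derived}
If $F$ is long and $F'\ne\emptyset$, then $F'$ is long.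
\end{lemma}

\begin{proof}
The set $F'$ is closed by Lemma~\ref{lem:tame}(c). Fix $n\ge0$ and $z\in F'$. For each $i\ge1$ the relative neighborhood $\{y\in F:d(y,z)<1/i\}$ is not tame, so it contains a point $z_i\notin T_i$. Let $A_i$ be an $(n,z_i)$-spoke in $F$ and $a_i\in A_i\cap\Sigma(f^n(z_i))$. Along an infinite set $N$ of indices, $A_i$ converges to a continuum $A$ and $a_i$ to a point $a$. Since $f^n(z_i)\to f^n(z)$, fact (H) gives $f^n(z)\in A$ and $a\in A\cap\Sigma(f^n(z))$. Every point of $A$ is a limit of points of the closed set $f^n(F)$ within distance $r$ of $f^n(z_i)$, so $A\subset f^n(F)\cap\overline B(f^n(z))$. It remains to show that $A\subset f^n(F')$.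

Suppose that $f^n(y)\in A$ with $y\in F\setminus F'$. There are a relatively open neighborhood $O$ of $y$ in $F$ and an $m$ with $O\subset T_m$. By (H) there are points $f^n(y_i)\in A_i\subset f^n(F)$, $i\in N$, converging to $f^n(y)$; thus $y_i\in F$ and $y_i\to y$, and $y_i\in O\subset\bigcup_{j\le m}K_m(x_j)$ for large $i\in N$. Hence there are one $j\le m$ and an infinite set $N_1\subset N$ with $y_i\in K:=K_m(x_j)$ for all $i\in N_1$. The spokes $A_i$, $i\in N_1$, are $\varepsilon$-stable and meet the stable continuum $f^n(K)$ at $f^n(y_i)$. By Lemma~\ref{lem:glue}, the closure $M$ of $f^n(K)\cup\bigcup_{i\in N_1}A_i$ is a stable continuum. Then $f^{-n}(M)$ is a stable continuum containing $x_j$ and all $z_i$, $i\in N_1$. By Lemma~\ref{lem:tame}(a), $f^{-n}(M)\subset T_{l}$ for some $l$. For $i\in N_1$ with $i\ge l$ we get $z_i\in T_l\subset T_i$, against the choice of $z_i$.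
\end{proof}

\begin{proof}[Proof of Theorems~\ref{thm:A} and~\ref{thm:B}]
Suppose that $C$ is not stable. By Lemma~\ref{lem:start} the family of long sets is nonempty, and by Lemma~\ref{lem:chain} every nonempty chain in it has a lower bound. Zorn's lemma gives a long set $F$ that is minimal for inclusion. Since $F$ is not tame, Lemma~\ref{lem:tame}(c) gives $F'\ne\emptyset$ and $F'\ne F$. By Lemma~\ref{lem:derived}, $F'$ is a long proper subset of $F$, which contradicts minimality. Hence $C$ is stable, and then $C\subset Q(z)$ for every $z\in C$. This proves Theorem~\ref{thm:B}, and Theorem~\ref{thm:A} is the case $x_j=x$.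
\end{proof}

\begin{remark}
Countability of the family of leaves enters through the two applications of Baire's theorem, in Proposition~\ref{prop:small} and Lemma~\ref{lem:tame}(c). Connectedness of $C$ enters through the two applications of boundary bumping, in Proposition~\ref{prop:small} and Lemma~\ref{lem:start}. Compactness of $C$ is needed for these four steps, for the Hausdorff limits and chains, and for the finite subcover in Lemma~\ref{lem:tame}(c).
\end{remark}

\section{The number of leaves met by a continuum}\label{sec:dichotomy}

Since the leaves partition $X$, Theorem~\ref{thm:B} says that a continuum that is not stable meets uncountably many leaves. The number is in fact $2^{\aleph_0}$, because the partition into leaves is a Borel equivalence relation. We use Silver's theorem \cite{Silver}: a Borel equivalence relation on a compact metric space $Y$, that is, one that is a Borel subset of $Y\times Y$, with uncountably many classes has $2^{\aleph_0}$ classes.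

\begin{corollary}\label{cor:dichotomy}
For a continuum $C\subset X$, exactly one of the following holds.
\begin{enumerate}
\item[(i)] $C$ is stable; equivalently, $C$ lies in one stable leaf; equivalently, $C$ lies in countably many stable leaves.
\item[(ii)] $C$ meets $2^{\aleph_0}$ stable leaves.
\end{enumerate}
\end{corollary}

\begin{proof}
A stable continuum lies in one leaf, so the conditions in (i) are equivalent by Theorem~\ref{thm:B}, and (i) excludes (ii). Suppose that $C$ is not stable, so that it meets uncountably many leaves. For $m\ge1$ let $E_m$ be the set of pairs $(z,w)\in X\times X$ that lie in a continuum $A$ with $f^m(A)$ $\varepsilon$-stable. Two points lie in the same leaf if and only if they form a pair in $\bigcup_mE_m$: such an $A$ is stable by Lemma~\ref{lem:tau} and (S3), and conversely $f^m(A)$ is $\varepsilon$-stable for large $m$ when $A$ is stable. Each $E_m$ is closed: if $(z_k,w_k)\to(z,w)$ with $z_k,w_k\in A_k$ and $f^m(A_k)$ $\varepsilon$-stable, a subsequence of $A_k$ converges to a continuum $A\ni z,w$, and $f^m(A)$ is $\varepsilon$-stable by (H). So the relation of lying in the same leaf, restricted to $C$, is a countable union of closed subsets of $C\times C$, and its classes correspond to the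 leaves that meet $C$. Silver's theorem gives (ii).
\end{proof}

Finally, call a continuum $A$ \emph{unstable} if $\operatorname{diam}f^{-n}(A)\to0$ as $n\to+\infty$, and let the \emph{unstable leaf} of $x$ be the union of the unstable continua containing $x$. The definition of cw-expansivity is symmetric in $f$ and $f^{-1}$, and the unstable continua and leaves of $f$ are the stable continua and leaves of $f^{-1}$. Hence Theorems~\ref{thm:A} and~\ref{thm:B} and Corollaries~\ref{cor:uniform} and~\ref{cor:dichotomy} hold for unstable leaves, with $f^{-1}$ in place of $f$.

\begin{thebibliography}{9}

\bibitem{Artigue}
Alfonso Artigue, \emph{Dendritations of Surfaces}, arXiv:1801.08783 (2018).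

\bibitem{IN}
Illanes and Nadler, \emph{Hyperspaces}.

\bibitem{Nadler}
Nadler, \emph{Continuum Theory}.

\bibitem{Silver}
J. Silver, Ann. Math. Logic 18 (1980).

\end{thebibliography}
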